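\title{Few exactly $m$-colored infinite complete subgraphs, for every number of colors}

\begin{abstract}
Color the edges of the complete graph on $\mathbb{N}$ with exactly $k$ colors, and record the numbers $m$ for which some infinite set of vertices spans exactly $m$ colors. Let $\psi(k)$ be the smallest possible number of such $m$. We prove that $\psi(k)=O(k^{3/4}\log k)$ for all $k\ge 2$, so that $\psi(k)=o(k)$ as $k\to\infty$ through all natural numbers. The coloring consists of two disjoint rainbow cliques, with the leftover colors spread at random over the edges between them.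
\end{abstract}

\section{The problem and the result}\label{sec:intro}

Write $\mathbb{N}=\{1,2,\dots\}$ and $[n]=\{1,\dots,n\}$, and let $X^{(2)}$ be the set of unordered pairs of elements of a set $X$, that is, the edge set of the complete graph on $X$. For $k\ge 2$, a \emph{$k$-coloring} is a surjection $\Delta:\mathbb{N}^{(2)}\to[k]$; each of the $k$ colors is really used. A set $X\subset\mathbb{N}$ is \emph{$m$-colored} if exactly $m$ colors appear on the edges with both endpoints in $X$, that is, if $|\Delta(X^{(2)})|=m$. Put
\[
\mathcal{F}_\Delta=\{m\in[k] : \text{some infinite } X\subset\mathbb{N} \text{ is } m\text{-colored}\},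
\qquad
\psi(k)=\min_\Delta|\mathcal{F}_\Delta|,
\]
the minimum being taken over all $k$-colorings $\Delta$. Logarithms are natural.

Ramsey's theorem says that whenever $\mathbb{N}^{(2)}$ is colored with finitely many colors, some infinite set has all its edges of one color. Thus $1\in\mathcal{F}_\Delta$, and $X=\mathbb{N}$ shows that $k\in\mathcal{F}_\Delta$. Hence $2\le|\mathcal{F}_\Delta|\le k$, and $\psi(2)=2$. A coloring may realize everything in between: if $\Delta(\{x,y\})=\min\{x,y,k\}$, then for $a\le k$ the tail $\{a,a+1,\dots\}$ sees exactly the colors $a,\dots,k$, so $\mathcal{F}_\Delta=[k]$. The function $\psi$ looks at the other extreme. It measures how many values from $1$ to $k$ are forced, however the coloring is chosen.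

We take the following question from Narayanan~\cite{Narayanan}: \emph{is $\psi(k)=o(k)$ as $k\to\infty$ through all natural numbers?} Two results are known. First,
\begin{equation}\label{eq:lower}
\psi(k)\ge\sqrt{2k}\qquad\text{for all }k\ge 2.
\end{equation}
Second, there is a set $A\subset\mathbb{N}$ of asymptotic density one (meaning $|A\cap[N]|/N\to1$) such that
\begin{equation}\label{eq:dense}
\psi(k)=O\!\left(\frac{k}{(\log\log k)^{\delta}(\log\log\log k)^{3/2}}\right)\quad\text{for }k\in A,
\qquad \delta=1-\frac{1+\log\log 2}{\log 2};
\end{equation}
in particular $\psi(k)=o(k)$ as $k\to\infty$ within $A$.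

One would guess that the answer is yes: $\psi(k)$ is about $\sqrt{2k}$ when $k=\binom n2+1$ (Proposition~\ref{prop:exact}), and these values of $k$ are only about $\sqrt{2k}$ apart. But the number of colors has to be exactly $k$, and a good coloring does not obviously yield a good coloring with slightly fewer colors. The natural move is to merge $d+1$ colors into one. An $m$-colored set then sees between $m-d$ and $m$ colors, which gives only
\[
\psi(k-d)\le(d+1)\,\psi(k).
\]
Across a gap of length $\sqrt{2k}$ this turns $\sqrt{2k}$ into $2k$, and it cannot extend \eqref{eq:dense} either, since a set of density one may also have gaps of length $\sqrt k$ near $k$. The task is to hit every $k$ exactly while keeping $\mathcal{F}_\Delta$ small.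

Our bound is expressed through two steps of the greedy expansion of $k-1$ in the numbers $\binom n2$. Given $k\ge2$, let $n\ge2$ and then $p\ge1$ be the unique integers with
\[
\binom n2\le k-1<\binom{n+1}2,\quad R=k-1-\binom n2;
\qquad
\binom p2\le R<\binom{p+1}2,\quad r=R-\binom p2 .
\]
Since $\binom{n+1}2-\binom n2=n$, we have
\begin{equation}\label{eq:decomp}
k=1+\binom n2+\binom p2+r,\qquad 0\le R\le n-1,\qquad 0\le r\le p-1 ,
\end{equation}
and $p\le n$ because $\binom p2\le R\le n-1<\binom{n+1}2$. In the worst case $n$ has order $k^{1/2}$ while $p$ and $r$ have order $k^{1/4}$.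

\begin{theorem}\label{thm:main}
For every $k\ge2$, with $n,R,p,r$ as above,
\begin{equation}\label{eq:main}
\psi(k)\le 1+2R+n+np+5nr(1+\log p).
\end{equation}
Consequently there is an absolute constant $C$ such that for all $k\ge2$
\[
\psi(k)\le C\sqrt k\,\bigl(1+\sqrt R\,\log(R+2)\bigr)
\qquad\text{and}\qquad
\psi(k)\le C\,k^{3/4}\log k .
\]
In particular $\psi(k)/k\to0$ as $k\to\infty$ through all natural numbers.
\end{theorem}

So the answer is yes. The proof is self-contained and uses neither \eqref{eq:lower} nor \eqref{eq:dense}; the lower bound \eqref{eq:lower} serves only to judge how sharp the result is.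

\section{Rainbow cliques and leftover colors}\label{sec:cliques}

All our colorings give one \emph{background} color, called $0$, to all but finitely many edges; the names of the colors are irrelevant. A finite set $V\subset\mathbb{N}$ is a \emph{rainbow clique} if its edges receive pairwise distinct colors, different from $0$ and used nowhere else. A rainbow clique is efficient: it consumes $\binom{|V|}2$ colors, while the number of them seen by a set $X$ is $\binom{|X\cap V|}2$, which takes only $|V|$ values.

\begin{proposition}\label{prop:exact}
For every $n\ge2$ we have $\psi\bigl(\binom n2+1\bigr)=n$.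
\end{proposition}

\begin{proof}
Let $k=\binom n2+1$. Take a rainbow clique $V$ of size $n$ and give all other edges color $0$. An infinite set $X$ has two vertices outside $V$, so it sees color $0$, and it is $\bigl(1+\binom i2\bigr)$-colored with $i=|X\cap V|$. As $i=0$ and $i=1$ give the same value, $\mathcal{F}_\Delta=\{1+\binom i2:1\le i\le n\}$ and $\psi(k)\le n$. By \eqref{eq:lower}, $\psi(k)\ge\sqrt{n^2-n+2}>n-1$, since $n^2-n+2-(n-1)^2=n+1>0$.
\end{proof}

For general $k$ the clique $V$ leaves $R\le n-1$ colors unplaced. The obvious place for them, a partial $(n+1)$st vertex of the clique, is a bad one.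

\begin{example}\label{ex:pendant}
Fix $w\notin V$ and $U\subset V$ with $|U|=R$, and give the $R$ edges from $w$ to $U$ distinct new colors. An infinite set $X\ni w$ with $|X\cap V|=i$ and $|X\cap U|=a$ sees $1+\binom i2+a$ colors. For $R<i\le n-R$ every $a\in\{0,\dots,R\}$ occurs, and the resulting blocks of values are disjoint because $R<i=\binom{i+1}2-\binom i2$. Hence $|\mathcal{F}_\Delta|\ge(R+1)(n-2R)$. For $n=4R$ this exceeds $n^2/8$, while $k=1+\binom n2+\frac n4\le n^2/2$; so $|\mathcal{F}_\Delta|>k/4$.
\end{example}

The trouble is that the $R$ new colors can be collected one at a time. A second rainbow clique $W$, of size $p$ and disjoint from $V$, absorbs $\binom p2$ of them at the price of a factor $p$ only. If $r=0$ this finishes the job: $X$ sees $1+\binom i2+\binom j2$ colors, with $j=|X\cap W|$, and there are at most $np$ such values, which is $O(k^{3/4})$. If $r\ge1$ we cannot simply continue. Cliques of sizes about $n,n^{1/2},n^{1/4},\dots$ multiply the number of choices by their sizes, and the exponents $1+\frac12+\frac14+\cdots$ add up to $2$, which brings the count back to $n^2\approx 2k$. The last $r$ colors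 must be placed at almost no cost, without a new independent parameter. The edges between $V$ and $W$ are the natural place, because what $X$ sees there is tied to the parameters $i$ and $j$ that we have already paid for.

\medskip\noindent\textbf{The coloring $\Delta_\chi$.}
Let $V,W\subset\mathbb{N}$ be disjoint rainbow cliques with $|V|=n$ and $|W|=p$. If $r\ge1$, take $r$ further colors, the \emph{palette}, identified with $[r]$, and a surjection $\chi:V\times W\to[r]$; give the edge $vw$ ($v\in V$, $w\in W$) the palette color $\chi(v,w)$. If $r=0$, these edges get color $0$. All remaining edges get color $0$. By \eqref{eq:decomp} and the surjectivity of $\chi$, exactly $k$ colors are used. An infinite set $X$ has two vertices outside the finite set $V\cup W$, so it always sees color $0$; this is the only use of the hypothesis that $X$ is infinite. Therefore $X$ is $m$-colored with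
\begin{equation}\label{eq:count}
m=1+\binom i2+\binom j2+s,\qquad i=|X\cap V|,\quad j=|X\cap W|,
\end{equation}
where $s\in\{0,\dots,r\}$ is the number of palette colors between $X\cap V$ and $X\cap W$.

\medskip
Counting all triples $(i,j,s)$ gives $(n+1)(p+1)(r+1)$, which has order $n^2$ when $p$ and $r$ have order $\sqrt n$. So we want a $\chi$ for which $s$ is almost determined by $(i,j)$. At the two ends of the range of $r$ this can be done by hand.

\begin{example}\label{ex:ends}
Let $r=1$, so that every edge between $V$ and $W$ has the one palette color. Then $s=1$ if $i,j\ge1$ and $s=0$ otherwise: $s$ is a function of $(i,j)$, the leftover color costs nothing, and $|\mathcal{F}_{\Delta_\chi}|\le(n+1)(p+1)$.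

More generally, let $W=\{w_1,\dots,w_p\}$ and $\chi(v,w_b)=\min\{b,r\}$. For $r=p-1$ the only two vertices of $W$ that share a color are $w_{p-1}$ and $w_p$. So for $i\ge1$ we have $s=j-1$ if $X$ contains both and $s=j$ otherwise, and $|\mathcal{F}_{\Delta_\chi}|\le2(n+1)(p+1)$. In the middle of the range the rule breaks down. If $p=2r$ and $j=r$, choose $t$ vertices from $w_1,\dots,w_{r-1}$ and $r-t$ from $w_r,\dots,w_{2r}$; then $s=t+1$, and every value $s\in\{1,\dots,r\}$ occurs.
\end{example}

For general $r$ we imitate the case $r=1$, where every nonempty rectangle $V'\times W'$ sees the whole palette. A random $\chi$ has the approximate version of this property: all rectangles that are not too thin see nearly the whole palette, so that $s$ is confined to a short interval ending at $r$.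

\section{Random colorings of a grid}\label{sec:lemma}

How many colors should we expect an $i\times j$ rectangle to be able to avoid? Here is a heuristic that explains the shape of the lemma; it is not used in the proof. Let the values of $\chi$ be independent and uniform in $[r]$, and fix $W'\subset W$ and $D\subset[r]$ with $|W'|=j$, $|D|=c$. A vertex $v\in V$ avoids $D$ on all its $j$ edges to $W'$ with probability $(1-c/r)^j\approx e^{-cj/r}$, so about $ne^{-cj/r}$ vertices do. These contain an $i$-set $V'$ as long as $c\le(r/j)\log(n/i)$. The lemma says that this is the truth for all rectangles at once, up to an additive constant next to the logarithm. Put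
\[
L_i=4+\log(n/i)\qquad(1\le i\le n).
\]

\begin{lemma}\label{lem:grid}
Let $1\le r<p\le n$ be integers and let $V,W$ be sets with $|V|=n$, $|W|=p$. There is a surjection $\chi:V\times W\to[r]$ such that for all integers $p\le i\le n$ and $1\le j\le p$, and all $V'\subset V$, $W'\subset W$ with $|V'|=i$, $|W'|=j$, fewer than $rL_i/j$ elements of $[r]$ are missing from $\chi(V'\times W')$. Consequently, for given $i$ and $j$ in these ranges, $|\chi(V'\times W')|$ takes at most $1+rL_i/j$ values.
\end{lemma}

We use the union bound (the probability of a union of events is at most the sum of their probabilities) and the following elementary inequalities: $1+x\le e^{x}$ for real $x$; $\binom ab\le 2^a$; $a!\ge(a/e)^a$, because $a^a/a!$ is one term of the series for $e^a$; and hence $\binom ni\le n^i/i!\le(en/i)^i$.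

\begin{proof}
Choose the $np$ values of $\chi$ independently and uniformly from $[r]$. For $i,j$ in the stated ranges let $c=c_{ij}=\lceil rL_i/j\rceil\ge1$, and let $E_{ij}$ be the event that some rectangle $V'\times W'$ with $|V'|=i$, $|W'|=j$ misses at least $c$ elements of $[r]$.

If $c>r$, then $E_{ij}$ is impossible. If $c\le r$ and $E_{ij}$ occurs, there are such $V',W'$ and a set $D\subset[r]$ with $|D|=c$ and $\chi(V'\times W')\cap D=\emptyset$. For fixed $V',W',D$ this asks $ij$ independent values to avoid $D$, so
\[
\mathbb{P}(E_{ij})\le\binom ni\binom pj\binom rc\Bigl(1-\frac cr\Bigr)^{ij}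
\le\Bigl(\frac{en}{i}\Bigr)^{i}2^{p}\,2^{r}\,e^{-cij/r}.
\]
Now $cj/r\ge L_i=3+\log(en/i)$, so $e^{-cij/r}\le e^{-3i}(en/i)^{-i}$. The second factor cancels the number of choices of $V'$. The factor $e^{-3i}$ remains to pay for the choices of $W'$ and $D$, whose number is at most $2^p2^r\le4^p$:
\[
\mathbb{P}(E_{ij})\le 4^{p}e^{-3i}.
\]
This is where $i\ge p$ is needed. Summing the geometric series in $i$, and over the $p$ values of $j$, we get, with $q=4e^{-3}<0.2$,
\[
\sum_{j=1}^{p}\sum_{i=p}^{n}\mathbb{P}(E_{ij})\le\frac{p\,4^{p}e^{-3p}}{1-e^{-3}}=\frac{p\,q^{p}}{1-e^{-3}}\le\frac{2q^{2}}{1-e^{-3}}<\frac{0.08}{0.95}<0.1 .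
\]
Here $pq^p\le2q^2$ because $p\ge2$ and the ratio of consecutive terms of the sequence $xq^x$ is $q(x+1)/x<1$.

Avoiding the events $E_{ij}$ does not by itself make $\chi$ surjective: for $i=n$, $j=p$ it only says that fewer than $4r/p$ colors are missing. So we bound this separately. A given color is missing from $\chi(V\times W)$ with probability $(1-1/r)^{np}$, and $r\le p\le n$, so $\chi$ fails to be surjective with probability at most
\[
r\Bigl(1-\frac1r\Bigr)^{np}\le re^{-np/r}\le ne^{-n}\le e^{-1}<0.4,
\]
the third inequality being $n\le e^{n-1}$. Since $0.1+0.4<1$, there is a surjective $\chi$ for which no $E_{ij}$ occurs. For this $\chi$ an $i\times j$ rectangle misses at most $c-1<rL_i/j$ colors. The number of colors that it sees lies in $\{r-c+1,\dots,r\}$, a set of $c\le1+rL_i/j$ values.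
\end{proof}

\begin{remark}\label{rem:thin}
Some lower bound on $i$ is necessary, because a rectangle sees at most $ij$ colors. For $i=1$ and $j=\lceil r/2\rceil$ at least $(r-1)/2$ colors are missing, whereas $rL_1/j\le 8+2\log n$. So the conclusion is false for $i=1$ as soon as $r\ge17+4\log n$, and in our application $r$ can have order $\sqrt n$.
\end{remark}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

Let $\Delta=\Delta_\chi$ be the $k$-coloring of Section~\ref{sec:cliques}. When $r\ge1$ we take $\chi$ from Lemma~\ref{lem:grid}, which applies because $r<p\le n$. We bound the number of values of $m$ in \eqref{eq:count}. The lemma is silent when $i<p$, but then $m$ itself is small, and there are few small integers.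

\medskip\noindent\emph{Case A: $i\le p-1$.} Using $j\le p$, $s\le r$ and $\binom{p-1}2\le\binom p2\le R$,
\[
1\le m\le1+\binom{p-1}2+\binom p2+r=1+\binom{p-1}2+R\le1+2R .
\]
This case contributes at most $1+2R$ values.

\medskip\noindent\emph{Case B: $i\ge p$ and $j=0$.} Then $s=0$ and $m=1+\binom i2$ with $1\le i\le n$, which gives at most $n$ values.

\medskip\noindent\emph{Case C: $i\ge p$ and $1\le j\le p$.} If $r=0$, then $s=0$ and there are at most $np$ values, one for each pair $(i,j)$. If $r\ge1$, then $s=|\chi\bigl((X\cap V)\times(X\cap W)\bigr)|$ takes at most $1+rL_i/j$ values for each pair $(i,j)$, by Lemma~\ref{lem:grid}. As all $L_i$ are positive, the number of values of $m$ is at most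
\[
\sum_{i=p}^{n}\sum_{j=1}^{p}\Bigl(1+\frac{rL_i}{j}\Bigr)
\le np+r\Bigl(\sum_{j=1}^{p}\frac1j\Bigr)\Bigl(\sum_{i=1}^{n}L_i\Bigr).
\]
The harmonic sum is at most $1+\int_1^p dx/x=1+\log p$; this is the source of the logarithm in the theorem. The logarithm inside $L_i$ averages out:
\[
\sum_{i=1}^nL_i=4n+\log\frac{n^n}{n!}\le5n,
\]
by $n!\ge(n/e)^n$. So Case C contributes at most $np+5nr(1+\log p)$ values, also when $r=0$.

\medskip
Adding the three contributions bounds $|\mathcal{F}_\Delta|$, and hence $\psi(k)$, by the right-hand side of \eqref{eq:main}.

It remains to express the bound in terms of $k$ and $R$. Since $1+2R<2n$ and $r\le p-1$, inequality \eqref{eq:main} gives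
\begin{equation}\label{eq:np}
\psi(k)\le n\bigl(3+p+5(p-1)(1+\log p)\bigr).
\end{equation}
For $x\ge2$ we have $x^2/2\le x(x-1)$. Applied to $n$ this gives $n^2/2\le2(k-1)$, so $n<2\sqrt k$. If $R=0$, then $p=1$ and \eqref{eq:np} reads $\psi(k)\le4n<8\sqrt k$. If $R\ge1$, then $p\ge2$ and $p^2/2\le p(p-1)\le2R$, so $p\le2\sqrt R$; moreover $\log(R+2)\ge\log3>1$, whence
\[
1+\log p\le1+\log2+\tfrac12\log R\le3\log(R+2).
\]
The bracket in \eqref{eq:np} is then at most $3+6p(1+\log p)\le3+36\sqrt R\log(R+2)$. In both cases
\[
\psi(k)\le72\sqrt k\,\bigl(1+\sqrt R\log(R+2)\bigr).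
\]
Finally, $R<n<2\sqrt k$ gives $\sqrt R<\sqrt2\,k^{1/4}$. From $n-1\le\binom n2\le k-1$ we get $R+2\le n+1\le k+1\le k^2$, so $\log(R+2)\le2\log k$ and $\sqrt R\log(R+2)\le3k^{1/4}\log k$. Together with $1\le2\log k\le2k^{1/4}\log k$ this yields $\psi(k)\le360\,k^{3/4}\log k$. Both bounds hold with $C=360$, and $\psi(k)/k\le Ck^{-1/4}\log k\to0$. \qed

\section{How sharp is the bound?}\label{sec:sharp}

The first bound in Theorem~\ref{thm:main} depends on $R$, the distance from $k$ down to the nearest number of the form $\binom n2+1$. For $R=0$ the exact value is given by Proposition~\ref{prop:exact}. For bounded $R$ the order of magnitude is determined: by \eqref{eq:lower} and the theorem,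
\[
\sqrt{2k}\le\psi(k)\le C_R\sqrt k,\qquad C_R=C\bigl(1+\sqrt R\log(R+2)\bigr).
\]

The logarithm disappears when the second remainder $r$ is slightly smaller than its maximum order. If $r(1+\log p)\le Kp$, then \eqref{eq:main} gives $\psi(k)\le n(3+p+5Kp)$, and $p\le2\sqrt n$, $n<2\sqrt k$ by the estimates of Section~\ref{sec:proof}. Hence $\psi(k)=O(k^{3/4})$ whenever $r(1+\log p)=O(p)$.

For general $k$, what we have is
\[
\sqrt{2k}\le\psi(k)\le Ck^{3/4}\log k .
\]
We do not determine whether the exponent $3/4$ is optimal for the worst $k$.

\begin{thebibliography}{1}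

\bibitem{Narayanan}
Bhargav Narayanan, \emph{Exactly $m$-coloured complete infinite subgraphs}, arXiv:1303.2103 (2013).

\end{thebibliography}
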